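\title{Weyl's equidistribution theorem and polynomial time randomness}

\begin{abstract}
By a theorem of Weyl, for every sequence $(a_i)$ of distinct integers the fractional parts of $a_iy$ are uniformly distributed for almost every real $y$. We show that the polynomial time version of this theorem fails: there are a polynomially random real $y$ and a strictly increasing sequence $(a_i)$ with bounded gaps, computable in time polynomial in $i$, such that the fractional part of $a_iy$ is less than $\frac12$ for all $i$. We then determine how much randomness, and which sequences, make the statement true. Randomness against all martingales computable in time $2^{O(n)}$ suffices for every polynomial time sequence, while randomness against time $O(2^{cn})$, for a fixed $c$, does not. Polynomial randomness suffices when $|a_i-a_j|\ge 2^{i^\varepsilon}$ for $j<i$ and $i$ large, and here $i^\varepsilon$ cannot be lowered to a polynomial time computable nondecreasing function $g(i)=i^{o(1)}$.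
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathbb N=\{0,1,2,\dots\}$, and for a real $x$ let $\operatorname{frac}(x)=x-\lfloor x\rfloor$. A sequence $(y_j)_{j\in\mathbb N}$ of reals in $[0,1]$ is \emph{uniformly distributed} if for each interval $[u,v]\subseteq[0,1]$
\[
\lim_{N\to\infty}\frac{\#\{j<N: y_j\in[u,v]\}}{N}=v-u .
\]
A theorem of Weyl (1916) states that for every sequence $(a_i)_{i\in\mathbb N}$ of distinct integers, the sequence $(\operatorname{frac}(a_iy))_{i\in\mathbb N}$ is uniformly distributed for almost every $y\in[0,1]$. The exceptional null set depends on $(a_i)$. If the sequence is easy to compute, one expects the exceptional set to be easy to describe, so that a real which passes all easy tests of randomness avoids it. This paper measures how far that expectation is correct at the level of polynomial time.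

The tests are betting strategies. A \emph{martingale} is a function $M:\{0,1\}^*\to\mathbb Q_{\ge0}$ on finite binary strings with
\begin{equation}\label{eq:fair}
M(\sigma)=\tfrac12\bigl(M(\sigma0)+M(\sigma1)\bigr)\qquad\text{for all }\sigma .
\end{equation}
Think of a gambler who sees the bits of an infinite sequence $Z\in\{0,1\}^\omega$ one at a time and bets on the next bit; $M(\sigma)$ is the capital after the bits $\sigma$ have been seen, and \eqref{eq:fair} says that the game is fair. Writing $Z{\upharpoonright}n$ for the string of the first $n$ bits of $Z$, we say that $M$ \emph{succeeds} on $Z$ if $\sup_nM(Z{\upharpoonright}n)=\infty$. A martingale succeeds only on a null set: by \eqref{eq:fair}, the minimal strings $\sigma$ with $M(\sigma)\ge\lambda$ satisfy $\lambda\sum_\sigma2^{-|\sigma|}\le\sum_\sigma2^{-|\sigma|}M(\sigma)\le M(\emptyset)$, so the capital reaches $\lambda$ with probability at most $M(\emptyset)/\lambda$. The martingale $M$ is \emph{polynomial time computable} if $M(\sigma)$ can be computed in time polynomial in $|\sigma|$, and a real $y\in[0,1]$ is \emph{polynomially random} if no polynomial time computable martingale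 succeeds on its binary expansion. There are countably many such martingales, so almost every real is polynomially random.

We call a sequence $(a_j)$ of integers \emph{polynomial time computable} if the function $1^j\mapsto a_j$, with $a_j$ written in binary, is computable in polynomial time. The input is unary, so the time bound is polynomial in $j$, and $a_j$ may have polynomially many digits. The following question comes from \cite{Nies}.

\medskip
\noindent\textbf{Question.} \emph{Let $(a_i)$ be a polynomial time computable sequence of distinct integers. Is $(\operatorname{frac}(a_iy))$ uniformly distributed for every polynomially random real $y$?}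
\medskip

The simplest cases suggest a positive answer. Let $e(x)=\exp(2\pi\mathrm ix)$ and recall \emph{Weyl's criterion}: for a sequence $(x_j)$ of reals, $(\operatorname{frac}(x_j))$ is uniformly distributed if and only if $\frac1N\sum_{j<N}e(hx_j)\to0$ for every integer $h\ge1$. For $a_j=j$ and irrational $y$, the geometric sum $\sum_{j<N}e(hjy)$ has modulus at most $2/|e(hy)-1|$, so $(\operatorname{frac}(jy))$ is uniformly distributed; and every polynomially random real is irrational (Lemma~\ref{lem:irr}). At the other end take $a_j=2^j$. The real $\operatorname{frac}(2^jy)$ is obtained by deleting the first $j$ bits of $y$, so uniform distribution implies that each block of $\ell$ bits occurs in the expansion of $y$ with frequency $2^{-\ell}$. This is the kind of property a gambler can bet on quickly, and Theorem~\ref{thm:C} below confirms the positive answer for $a_j=2^j$. So the answer is yes for a sequence that grows as slowly as possible and for one that grows exponentially. Nevertheless, the answer to the Question is no.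

\begin{theorem}\label{thm:A}
Let $c,m\ge1$ be integers. There are a real $y$ on whose expansion no martingale computable in time $O(2^{c|\sigma|})$ succeeds (so $y$ is polynomially random), and a strictly increasing polynomial time computable sequence $(a_i)$ of nonnegative integers with bounded gaps, such that $\operatorname{frac}(a_iy)\in[0,2^{-m})$ for all $i$.
\end{theorem}

With $c=m=1$ no term lies in $[\frac34,1]$, so the proportion of terms in this interval is $0$ and not $\frac14$.

The reason is a mismatch between two clocks. If $|a|\le2^\ell$ and $y'$ is $y$ truncated to $\ell+q$ bits, then $|ay-ay'|\le2^{-q}$. So when $a_i=O(i)$, the position of $a_iy$ modulo $1$ is decided, up to a small error, by the first $n=\log_2i+O(1)$ bits of $y$. The machine that computes $a_i$ has time polynomial in $i$, which is $2^{O(n)}$; the gambler who bets on the $n$th bit has time polynomial in $n$. If $y$ defeats all fast gamblers but its first $n$ bits can be computed in time $2^{O(n)}$, then the sequence can look at $y$ and choose its terms accordingly. This picture suggests two repairs: give the gambler exponential time, or force the sequence to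 depend on so many bits of $y$ that the two clocks agree. Both work. Here time $2^{O(|\sigma|)}$ means time $O(2^{c|\sigma|})$ for some constant $c$.

\begin{theorem}\label{thm:B}
Let $(a_j)$ be a polynomial time computable sequence of distinct integers. If no martingale computable in time $2^{O(|\sigma|)}$ succeeds on the expansion of $y$, then $(\operatorname{frac}(a_jy))$ is uniformly distributed.
\end{theorem}

By Theorem~\ref{thm:A}, for no fixed $c$ can time $2^{O(|\sigma|)}$ be replaced by time $O(2^{c|\sigma|})$ in this statement.

\begin{theorem}\label{thm:C}
Let $(a_j)$ be a polynomial time computable sequence of distinct integers. Suppose that for some $\varepsilon>0$ and some $J$,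
\begin{equation}\label{eq:sep}
|a_i-a_j|\ge2^{i^{\varepsilon}}\qquad\text{whenever } i>j \text{ and } i\ge J .
\end{equation}
Then $(\operatorname{frac}(a_jy))$ is uniformly distributed for every polynomially random $y$. In particular, this holds for every polynomial time computable lacunary sequence, that is, when $a_j>0$ and $a_{j+1}\ge\theta a_j$ for all $j$, with a constant $\theta>1$.
\end{theorem}

The last theorem shows that the exponent $i^\varepsilon$ in \eqref{eq:sep} cannot be lowered to a function such as $\lceil\log_2(i+1)\rceil^2$, and that a condition on the differences $a_i-a_j$ cannot be replaced by a condition on the size of $a_i$.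

\begin{theorem}\label{thm:D}
\begin{enumerate}
\item[(i)] Let $g:\mathbb N\to\mathbb N$ be nondecreasing with $1^i\mapsto1^{g(i)}$ polynomial time computable, and suppose that $g(i)=i^{o(1)}$, that is, for each $\delta>0$ we have $g(i)\le i^\delta$ for all large $i$. Then there are a polynomially random $y$ and a strictly increasing polynomial time computable sequence $(a_i)$ with $a_i-a_j\ge2^{g(i)}$ for all $i>j$ and $\operatorname{frac}(a_iy)<\frac12$ for all $i$.
\item[(ii)] There are a polynomially random $y$ and a strictly increasing polynomial time computable sequence $(a_j)$ with $a_j\ge2^j$ for all but finitely many $j$, such that $(\operatorname{frac}(a_jy))$ is not uniformly distributed.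
\end{enumerate}
\end{theorem}

Section~\ref{sec:counter} proves Theorem~\ref{thm:A} from two lemmas, which are stated in the generality needed again for Theorem~\ref{thm:D} in Section~\ref{sec:opt}. Section~\ref{sec:weyl} builds one martingale from Weyl sums; Theorems~\ref{thm:B} and~\ref{thm:C} come from two estimates of the time needed to compute it.

\section{Expansions, machines and rational reals}\label{sec:conv}

Positions in strings are numbered from $0$. For $Z\in\{0,1\}^\omega$ let $0.Z=\sum_nZ(n)2^{-n-1}$, and for a finite string $\tau$ let $0.\tau$ be the corresponding dyadic rational. Computation is by multitape Turing machines, and a rational value of a martingale is output as a pair (numerator, denominator) in binary. A real is \emph{random} for a class of martingales if none of them succeeds on its binary expansion. A dyadic rational has two expansions; the next lemma shows that the choice between them never matters.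

\begin{lemma}\label{lem:irr}
If $Z$ is eventually periodic, then a martingale computable in linear time succeeds on $Z$. Hence a real that is random for any of the classes of martingales considered in this paper is irrational.
\end{lemma}

\begin{proof}
Suppose that $Z$ is periodic from position $p$ on. The gambler waits for $p$ rounds and then bets everything on the bits of $Z$: let $M(\sigma)=1$ if $|\sigma|\le p$, and for $|\sigma|>p$ let $M(\sigma)=2^{|\sigma|-p}$ if $\sigma$ agrees with $Z$ at all positions $\ge p$, and $M(\sigma)=0$ otherwise. If $|\sigma|<p$, both children of $\sigma$ have value $1$. If $|\sigma|\ge p$ and $M(\sigma)>0$, one child has value $2M(\sigma)$ and the other $0$. If $M(\sigma)=0$, both children have value $0$. So \eqref{eq:fair} holds, and $M(Z{\upharpoonright}n)=2^{n-p}$ for $n\ge p$. A machine that stores $p$ and the period in its finite control computes $M$ in one pass over $\sigma$. For the last claim, every binary expansion of a rational number is eventually periodic, and each class we consider contains the linear time martingales.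
\end{proof}

\section{The counterexample}\label{sec:counter}

We need a real $y$ that is random for fast gamblers and yet computable in exponential time, and a way to use such a computation to keep the points $a_iy$ in a short arc. We begin with the second task.

\subsection{Steering the sequence}

\begin{example}\label{ex:steer}
Let $y=0.Z$, where $Z$ begins with $011$ or $100$ and $Z{\upharpoonright}n$ is computable in time $2^{O(n)}$. We choose $a_i\in\{2i,2i+1\}$ so that $\operatorname{frac}(a_iy)<\frac34$. Let $L_i=\lceil\log_2(i+1)\rceil+4$ and $y_i=0.(Z{\upharpoonright}L_i)$. For $0\le a\le2i+1$,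
\[
0\le a(y-y_i)<2(i+1)2^{-L_i}\le\tfrac18 .
\]
The first three bits give $y_i\in[\frac38,\frac58)$. The difference of the numbers $\operatorname{frac}((2i+1)y_i)$ and $\operatorname{frac}(2iy_i)$ is $y_i$ or $y_i-1$, so it has absolute value at least $\frac38$, and the two numbers cannot both lie in $[\frac58,1)$. Let $a_i$ be the first of $2i$, $2i+1$ with $\operatorname{frac}(a_iy_i)<\frac58$. Then $\operatorname{frac}(a_iy)=\operatorname{frac}(a_iy_i)+a_i(y-y_i)<\frac34$. Since $2^{L_i}<32(i+1)$, time $2^{O(L_i)}$ is polynomial in $i$, and $(a_i)$ is polynomial time computable.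
\end{example}

For an arbitrary irrational $y$ and a short target arc, two candidates are not enough, but a bounded number of consecutive integers is. The lemma also allows the blocks of candidates to be placed far apart, at the price of reading more bits of $y$; the parameter $g$ is $0$ in the proof of Theorem~\ref{thm:A} and is needed for Theorem~\ref{thm:D}.

\begin{lemma}\label{lem:steer}
Let $y=0.Z$ be irrational and $m\ge1$. Let $g:\mathbb N\to\mathbb N$ be nondecreasing with $1^i\mapsto1^{g(i)}$ polynomial time computable. Suppose that for each constant $q\in\mathbb N$ the map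
\[
1^i\mapsto Z{\upharpoonright}\bigl(g(i)+\lceil\log_2(i+1)\rceil+q\bigr)
\]
is polynomial time computable. Then there are an integer $r\ge1$ and a polynomial time computable sequence $(a_i)$ of nonnegative integers such that for all $i$
\[
i2^{g(i)+r}\le a_i\le i2^{g(i)+r}+2^{r-1},\qquad\operatorname{frac}(a_iy)<2^{-m},
\]
and $a_i-a_{i-1}\ge2^{g(i)}$ for all $i\ge1$.
\end{lemma}

\begin{proof}
The machine sees only a truncation of $y$, which moves the point $ay$ slightly backward on the circle $\mathbb R/\mathbb Z$. A point just above $0$ could be carried to just below $1$. We therefore aim at the arc $I=[2^{-m-2},2^{-m-1})$, which is separated from $0$.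

\emph{Boundedly many candidates suffice.} Put $\eta=2^{-m-3}$ and consider the grid arcs $[\nu\eta,(\nu+1)\eta)$, $0\le\nu<2^{m+3}$. Since $y$ is irrational, $(\operatorname{frac}(sy))_{s\in\mathbb N}$ is uniformly distributed (Section~\ref{sec:intro}), so there is $R$ such that each grid arc contains $\operatorname{frac}(sy)$ for some $0\le s\le R$. An arc $[u,u+2\eta)$ on the circle contains a grid arc: for $\nu=\lceil u/\eta\rceil$ we have $u\le\nu\eta$ and $(\nu+1)\eta<u+2\eta$. The arc $I$ has length $2\eta$, and so has its rotation $I-By$ for an integer $B$. Therefore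
\begin{equation}\label{eq:hit}
\text{for every integer $B$ there is $0\le s\le R$ with }\operatorname{frac}((B+s)y)\in I .
\end{equation}
The number $R$ does not depend on $B$; it is a constant built into the machine. This is the only use of irrationality.

\emph{The truncation error.} Choose $r\ge1$ with $R\le2^{r-1}$, and let
\[
B_i=i2^{g(i)+r},\qquad L_i=g(i)+r+\lceil\log_2(i+1)\rceil+m+2,\qquad y_i=0.(Z{\upharpoonright}L_i).
\]
If $a=B_i+s$ with $0\le s\le R$, then $0\le a<(i+1)2^{g(i)+r}$, and $0\le y-y_i\le2^{-L_i}$ gives
\begin{equation}\label{eq:trunc}
0\le a(y-y_i)<(i+1)2^{g(i)+r-L_i}\le2^{-m-2}.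
\end{equation}

\emph{The choice of $a_i$.} Let $s_i$ be the least $s\in\{0,\dots,R\}$ with $\operatorname{frac}((B_i+s)y_i)<2^{-m-1}$, and put $a_i=B_i+s_i$. Such an $s$ exists. Indeed, take $a=B_i+s$ with $\operatorname{frac}(ay)\in I$ from \eqref{eq:hit}. By \eqref{eq:trunc} the number $\operatorname{frac}(ay)-a(y-y_i)$ lies in $(0,2^{-m-1})$; it is congruent to $ay_i$ modulo $1$, so it equals $\operatorname{frac}(ay_i)$. For the chosen $a_i$, the number $\operatorname{frac}(a_iy_i)+a_i(y-y_i)$ lies in $[0,2^{-m-1}+2^{-m-2})\subseteq[0,2^{-m})$ and is congruent to $a_iy$ modulo $1$, so $\operatorname{frac}(a_iy)<2^{-m}$. The bounds on $a_i$ hold because $0\le s_i\le2^{r-1}$.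

\emph{Time.} By hypothesis, with $q=r+m+2$, the string $Z{\upharpoonright}L_i$ is computable in time polynomial in $i$. The integer $B_i$ has polynomially many bits, and $s_i$ is found by at most $R+1$ multiplications and comparisons of dyadic rationals of polynomial length.

\emph{Gaps.} Since $g(i-1)\le g(i)$, we have $B_i-B_{i-1}\ge i2^{g(i)+r}-(i-1)2^{g(i)+r}=2^{g(i)+r}$. Hence
\[
a_i-a_{i-1}\ge B_i-B_{i-1}-R\ge2^{g(i)+r}-2^{r-1}\ge2^{g(i)+r-1}\ge2^{g(i)}.\qedhere
\]
\end{proof}

\subsection{A random sequence that is computable just above the time bound}

Against one martingale $M$, a sequence $Z$ on which $M$ does not succeed is easy to compute: by \eqref{eq:fair} one of $M(\sigma0)$, $M(\sigma1)$ is at most $M(\sigma)$, and we let $Z$ follow that bit. Against countably many martingales we do the same with a weighted sum. Two difficulties arise. First, we cannot decide which machines compute martingales within the time bound. So we attach to \emph{every} machine a martingale that copies the machine's bet when the machine answers in time and consistently with \eqref{eq:fair}, and that does not bet otherwise. Second, the sum must be finite at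 each stage, so the $i$th martingale starts to bet only at length $i$.

\begin{lemma}\label{lem:diag}
Let $t:\mathbb N\to\mathbb N$ be nondecreasing with $t(n)\ge n$, and let $1^n\mapsto t(n)$ be computable in time polynomial in $t(n)+1$. There is $Z\in\{0,1\}^\omega$ such that $1^n\mapsto Z{\upharpoonright}n$ is computable in time polynomial in $t(n)+1$, and no martingale $M$ with the following property succeeds on $Z$: some machine computes $M$ and, for all but finitely many $n$, uses at most $t(n)$ steps on every input of length $n$ or $n+1$.
\end{lemma}

\begin{proof}
Let $T_0,T_1,\dots$ be a standard enumeration of all machines, so that $t$ steps of $T_i$ on an input of length at most $t+1$ can be simulated in time polynomial in $i+t+1$.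

\emph{The martingales $N_i$.} Put $N_i(\sigma)=1$ if $|\sigma|\le i$. For $|\sigma|=n\ge i$, run $T_i$ on $\sigma$, $\sigma0$ and $\sigma1$ for $t(n)$ steps each. Say that the \emph{test at $\sigma$ is passed} if all three computations halt with rational outputs $\rho,\rho_0,\rho_1$ such that $\rho>0$, $\rho_0,\rho_1\ge0$ and $\rho_0+\rho_1=2\rho$. In this case put $N_i(\sigma b)=N_i(\sigma)\rho_b/\rho$ for $b=0,1$; otherwise put $N_i(\sigma0)=N_i(\sigma1)=N_i(\sigma)$. In both cases the two values average to $N_i(\sigma)$, so $N_i$ is a martingale.

\emph{The sequence $Z$.} Given $\sigma=Z{\upharpoonright}n$, let $Z(n)$ be the least $b\in\{0,1\}$ that minimizes $\sum_{i\le n}2^{-i}N_i(\sigma b)$. Put $\Phi_n=\sum_{i\le n}2^{-i}N_i(Z{\upharpoonright}n)$. The average over $b$ of the minimized quantity is $\Phi_n$, so its minimum is at most $\Phi_n$. The sum $\Phi_{n+1}$ is this minimum plus the new term $2^{-(n+1)}N_{n+1}(Z{\upharpoonright}(n+1))=2^{-(n+1)}$. Thus $\Phi_{n+1}\le\Phi_n+2^{-(n+1)}$, and $\Phi_0=1$ gives $\Phi_n\le2$ for all $n$. Therefore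
\begin{equation}\label{eq:Nbound}
N_i(Z{\upharpoonright}n)\le2^{i+1}\qquad\text{for all }i,n
\end{equation}
(for $n<i$ the left side is $1$).

\emph{Time.} To compute $Z{\upharpoonright}n$ we run the stages $\ell=0,\dots,n-1$, storing the values $N_i(Z{\upharpoonright}\ell)$ for $i\le\ell$. Stage $\ell$ computes $t(\ell)$ and simulates at most $3(\ell+1)$ computations, each of $t(\ell)$ steps of a machine with index at most $\ell$. Each value $N_i((Z{\upharpoonright}\ell)b)$ is a product of at most $\ell+1$ fractions whose numerators and denominators have $O(t(\ell)+1)$ bits, because an output produced in $t$ steps on an input of length at most $t+1$ has $O(t+1)$ symbols and $t$ is nondecreasing. Stage $\ell$ adds and compares at most $\ell+1$ such numbers for each $b$. Since $\ell\le n\le t(n)$ and $t(\ell)\le t(n)$, each stage takes time polynomial in $t(n)+1$, and there are $n\le t(n)$ stages.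

\emph{Randomness.} Let $M$ be as in the statement, computed by $T_i$, with the time bound valid for $n\ge n_0$; we may take $n_0\ge i$. If $M(Z{\upharpoonright}n)=0$ for some $n$, then by \eqref{eq:fair} and nonnegativity $M$ vanishes on all extensions of $Z{\upharpoonright}n$, and it does not succeed on $Z$. So assume $M(Z{\upharpoonright}n)>0$ for all $n$. Whenever a test at $Z{\upharpoonright}n$ is passed, the outputs are values of $M$, so $N_i$ is multiplied along $Z$ by $M(Z{\upharpoonright}(n+1))/M(Z{\upharpoonright}n)>0$; otherwise it is multiplied by $1$. Hence $N_i(Z{\upharpoonright}n_0)>0$. For $n\ge n_0$ the test at $Z{\upharpoonright}n$ is passed, so the factors telescope and \eqref{eq:Nbound} gives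
\[
M(Z{\upharpoonright}n)=M(Z{\upharpoonright}n_0)\,\frac{N_i(Z{\upharpoonright}n)}{N_i(Z{\upharpoonright}n_0)}\le M(Z{\upharpoonright}n_0)\,\frac{2^{i+1}}{N_i(Z{\upharpoonright}n_0)}\qquad(n\ge n_0).
\]
So $M$ is bounded along $Z$.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:A}}

Apply Lemma~\ref{lem:diag} with $t(n)=2^{(c+1)n}$, and let $y=0.Z$. If $M$ is computable in time $K2^{c|\sigma|}$, then inputs of length $n$ or $n+1$ take at most $K2^{c(n+1)}$ steps, which is at most $t(n)$ as soon as $2^n\ge K2^c$. So no martingale computable in time $O(2^{c|\sigma|})$ succeeds on $Z$. By Lemma~\ref{lem:irr}, $Z$ is not eventually periodic, so $y$ is irrational and $Z$ is its unique expansion.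

The string $Z{\upharpoonright}n$ is computable in time polynomial in $2^{(c+1)n}$. For $n=\lceil\log_2(i+1)\rceil+q$ we have $2^n<2^{q+1}(i+1)$, so this time is polynomial in $i$. Thus Lemma~\ref{lem:steer} applies with $g\equiv0$. It gives a polynomial time computable sequence with $\operatorname{frac}(a_iy)<2^{-m}$ and $2^ri\le a_i\le2^ri+2^{r-1}$, so that $2^{r-1}\le a_i-a_{i-1}\le2^r+2^{r-1}$ for $i\ge1$. \qed

\section{A martingale built from Weyl sums}\label{sec:weyl}

Throughout this section $(a_j)$ is a polynomial time computable sequence of distinct integers. The plan is to follow the mean square proof of Weyl's theorem and to turn it into a bet. Orthogonality of the functions $e(ha_jx)$ shows that the Weyl averages are small in $L^2[0,1]$; along a sparse enough sequence of lengths the sum of their squares has finite integral. The conditional averages of this sum over dyadic intervals form a martingale that succeeds wherever the sum diverges. The work lies in computing that martingale quickly.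

\subsection{Reduction to a summability condition}

For $W_N(x)=\frac1N\sum_{j<N}e(ha_jx)$, orthogonality gives $\int_0^1|W_N|^2=1/N$, which is not summable over all $N$ but is summable over the squares $N=k^2$. We also drop the first $k$ terms from the $k$th sum. This changes the average by at most $1/k$, and it ensures that only indices $j\ge k$ occur, so that under \eqref{eq:sep} \emph{all} differences $a_i-a_j$ in the $k$th sum are large. For integers $h\ge1$ and $k\ge2$ let
\[
S_k(x)=k^{-2}\sum_{k\le j<k^2}e(ha_jx);
\]
the dependence on $h$ is suppressed.

\begin{lemma}\label{lem:red}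
Let $y\in[0,1]$ and $k_0\ge2$. If $\sum_{k\ge k_0}|S_k(y)|^2<\infty$ for every $h\ge1$, then $(\operatorname{frac}(a_jy))$ is uniformly distributed.
\end{lemma}

\begin{proof}
Fix $h$ and write $W_N=W_N(y)$. The sums $k^2W_{k^2}$ and $k^2S_k(y)$ differ in $k$ terms of modulus $1$, so $|W_{k^2}|\le|S_k(y)|+1/k$. For $k^2\le N<(k+1)^2$, the sums $NW_N$ and $k^2W_{k^2}$ differ in at most $2k$ terms; dividing by $N\ge k^2$ gives $|W_N|\le|W_{k^2}|+2/k$. The hypothesis implies $S_k(y)\to0$, hence $W_N\to0$, and Weyl's criterion applies.
\end{proof}

\subsection{Conditional averages}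

Fix $h\ge1$ and $k_0\ge2$. For $|\sigma|=n$ let $[\sigma]=[0.\sigma,\,0.\sigma+2^{-n}]$. If $\varphi$ is continuous on $[0,1]$, the average $\sigma\mapsto2^{|\sigma|}\int_{[\sigma]}\varphi$ satisfies \eqref{eq:fair}, because $[\sigma0]$ and $[\sigma1]$ are the two halves of $[\sigma]$; and along $Z$ it converges to $\varphi(0.Z)$, because the intervals $[Z{\upharpoonright}n]$ shrink to the point $0.Z$. For an integer $w$ let
\[
A(w,\sigma)=2^n\int_{[\sigma]}e(wx)\,dx .
\]
Then $A(0,\sigma)=1$, and for $w\ne0$ integration gives
\begin{equation}\label{eq:A}
A(w,\sigma)=e(w\cdot0.\sigma)\,\frac{e(w2^{-n})-1}{2\pi\mathrm i\,w2^{-n}},\qquad|A(w,\sigma)|\le\frac{2^n}{\pi|w|}.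
\end{equation}
The inequality says that the first $n$ bits of $x$ carry almost no information about $e(wx)$ once $|w|$ is much larger than $2^n$.

Let $E_k(\sigma)=2^n\int_{[\sigma]}|S_k|^2$. Expanding the square gives $E_k(\sigma)=k^{-4}\sum A(h(a_i-a_j),\sigma)$, summed over all $k\le i,j<k^2$. The $k^2-k$ diagonal terms contribute the constant $D_k=(k^2-k)/k^4\le k^{-2}$, so
\begin{equation}\label{eq:H}
H_k(\sigma):=E_k(\sigma)-D_k=k^{-4}\sum_{\substack{k\le i,j<k^2\\ i\ne j}}A(h(a_i-a_j),\sigma).
\end{equation}
Since the $a_j$ are distinct, every frequency $w=h(a_i-a_j)$ in \eqref{eq:H} is a nonzero integer. By \eqref{eq:A} with $n=0$, $A(w,\emptyset)=0$, so $\int_0^1|S_k|^2=E_k(\emptyset)=D_k$, and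
\begin{equation}\label{eq:Ebound}
0\le E_k(\sigma)\le2^n\int_0^1|S_k|^2=2^nD_k\le2^nk^{-2}.
\end{equation}
(For a constant sequence $(a_j)$ we would have $|S_k|=1-1/k$, and the sums below would diverge.) Put
\[
F=\sum_{k\ge k_0}E_k,\qquad D=\sum_{k\ge k_0}D_k,\qquad H=F-D=\sum_{k\ge k_0}H_k .
\]
By \eqref{eq:Ebound} these series converge absolutely, so $F$ is a nonnegative real-valued function satisfying \eqref{eq:fair}, and $F(\emptyset)=D\le\sum_{k\ge2}\frac1{k(k-1)}=1$. For $y=0.Z$ and every $K$ we have $\sup_nF(Z{\upharpoonright}n)\ge\lim_n\sum_{k_0\le k\le K}E_k(Z{\upharpoonright}n)=\sum_{k_0\le k\le K}|S_k(y)|^2$. Letting $K\to\infty$,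
\begin{equation}\label{eq:sup}
\sup_nF(Z{\upharpoonright}n)\ge\sum_{k\ge k_0}|S_k(y)|^2 .
\end{equation}

So $F$ is the bet we want, but it has real values and is an infinite sum. The obvious remedy, truncating the sum at $k=K$, makes an error of order $1/K$ already at the empty string, because $D_k$ is of order $k^{-2}$; an error $2^{-n}$ would then force $K$ to be exponential in $n$. The slow decay, however, comes from the diagonal, and the diagonal is constant.

\begin{example}\label{ex:pow}
Let $a_j=2^j$ and $|\sigma|=n$. If $k\ge n$, then each frequency $w=h(2^i-2^j)$ in \eqref{eq:H} has $i,j\ge n$, so $w2^{-n}$ is an integer and $A(w,\sigma)=0$ by \eqref{eq:A}. Thus $H_k(\sigma)=0$ for $k\ge n$: the function $S_k$ depends only on the bits at positions $k$ and later, and the $k$th summand of $F$ has not yet placed a bet. Hence $H(\sigma)=\sum_{k_0\le k<n}H_k(\sigma)$ is a finite sum of at most $n^5$ terms of the form \eqref{eq:A}, although every term of the series $F(\sigma)$ with $k\ge n$ equals $D_k>0$.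
\end{example}

It therefore pays to approximate $H$ and not $F$. This suffices because a martingale is determined by its initial value and its increments, and the increments do not see the constant $D$.

\subsection{Passage to a rational martingale}

An approximation to a martingale need not satisfy \eqref{eq:fair}. We restore \eqref{eq:fair} by approximating the increments symmetrically, and we keep the result above $F$ by starting with one extra unit of capital to absorb the errors. For a bit $b$ write $\bar b=1-b$.

\begin{lemma}\label{lem:round}
Suppose that $G:\{0,1\}^*\to\mathbb Q$ satisfies $|G(\sigma)-H(\sigma)|\le2^{-|\sigma|}$ for all $\sigma$. Define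
\[
M(\emptyset)=2,\qquad M(\sigma b)=M(\sigma)+\tfrac12\bigl(G(\sigma b)-G(\sigma\bar b)\bigr).
\]
Then $M$ is a martingale with values in $\mathbb Q_{\ge0}$, and $M\ge F$.
\end{lemma}

\begin{proof}
The increments for $b=0$ and $b=1$ cancel, so $M$ satisfies \eqref{eq:fair}. Since $F$ satisfies \eqref{eq:fair} and $F-H$ is constant,
\[
F(\sigma b)=F(\sigma)+\tfrac12\bigl(F(\sigma b)-F(\sigma\bar b)\bigr)=F(\sigma)+\tfrac12\bigl(H(\sigma b)-H(\sigma\bar b)\bigr).
\]
Subtracting, the function $M-F$ changes by at most $\frac12(2^{-(n+1)}+2^{-(n+1)})=2^{-(n+1)}$ from a string of length $n$ to a child, hence by at most $\sum_{n\ge0}2^{-(n+1)}=1$ along any path from $\emptyset$. As $M(\emptyset)-F(\emptyset)\ge2-1=1$, we get $M\ge F\ge0$.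
\end{proof}

The cost of computing $G$ is governed by the number of terms of $H$ that must be kept.

\begin{proposition}\label{prop:trunc}
Let $K:\mathbb N\to\mathbb N$ be nondecreasing with $K(n)\ge k_0$, let $1^n\mapsto K(n)$ be computable in time polynomial in $n+K(n)$, and suppose that
\begin{equation}\label{eq:tail}
\sum_{k>K(n)}|H_k(\sigma)|\le2^{-n-1}\qquad\text{whenever }|\sigma|=n .
\end{equation}
Then there is a martingale $M$, computable in time polynomial in $|\sigma|+K(|\sigma|)$, such that $\sup_nM(Z{\upharpoonright}n)\ge\sum_{k\ge k_0}|S_k(0.Z)|^2$ for every $Z$.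
\end{proposition}

\begin{proof}
Let $|\sigma|=n$ and $K=K(n)$. We first define $G(\sigma)$. The number $H_k(\sigma)=E_k(\sigma)-D_k$ is real, so in \eqref{eq:H} each term may be replaced by its real part. For $k_0\le k\le K$ and $k\le i,j<k^2$ with $i\ne j$, compute a rational approximation of $\operatorname{Re}A(h(a_i-a_j),\sigma)$ with error at most $2^{-n-1}/K$, and let $G(\sigma)$ be the resulting approximation of $\sum_{k_0\le k\le K}H_k(\sigma)$. Each $H_k(\sigma)$ is $k^{-4}$ times a sum of at most $k^4$ terms, so it is approximated within $2^{-n-1}/K$, and the sum of at most $K$ of them within $2^{-n-1}$. With \eqref{eq:tail} this gives $|G(\sigma)-H(\sigma)|\le2^{-n}$.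

Now we count the time. Let $w=h(a_i-a_j)\ne0$ and let $u=2^n\cdot0.\sigma$, an integer with $0\le u<2^n$. Integrating $\cos(2\pi wx)$ over $[\sigma]$,
\[
\operatorname{Re}A(w,\sigma)=\frac{2^n}{w}\,\lambda,\qquad\lambda=\frac{\sin\bigl(2\pi w(u+1)2^{-n}\bigr)-\sin\bigl(2\pi wu2^{-n}\bigr)}{2\pi}.
\]
The integer $w$ may be very large, but the sines depend only on the residues of $w(u+1)$ and $wu$ modulo $2^n$. After this reduction the arguments lie in $[0,2\pi)$, and the standard series for $\pi$ and for the sine give $\lambda$ within $2^{-p}$ in time polynomial in $n+p$. Since $|2^n/w|\le2^n$, the precision $p=2n+1+\lceil\log_2K\rceil$ gives $\operatorname{Re}A(w,\sigma)$ within $2^{-n-1}/K$. So one term costs time polynomial in $n$, $\log K$ and the bit length of $w$. All indices satisfy $j<K^2$, so each $a_j$ is computed in time polynomial in $K$ and has polynomially many bits; this is the only use of the computability of $(a_j)$. There are at most $K^5$ terms, and adding them exactly takes polynomial time. Hence $G(\sigma)$ is computable in time polynomial in $n+K(n)$.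

Let $M$ be the martingale of Lemma~\ref{lem:round}. The value $M(\sigma)$ is $2$ plus half of a signed sum of the values of $G$ at $2n$ strings of length at most $n$. Since $K$ is nondecreasing, the total time is polynomial in $n+K(n)$. Finally $M\ge F$, and \eqref{eq:sup} gives the lower bound.
\end{proof}

If the martingale $M$ of Proposition~\ref{prop:trunc} does not succeed on the expansion of $y$, then $\sum_{k\ge k_0}|S_k(y)|^2<\infty$. By Lemma~\ref{lem:red}, it remains to find, for every $h\ge1$, a function $K$ with \eqref{eq:tail} that is small enough to place $M$ in the class for which $y$ is random.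

\subsection{Two tail estimates}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Take $k_0=2$ and fix $h\ge1$. The number $H_k(\sigma)$ is a difference of two nonnegative numbers, so \eqref{eq:Ebound} gives $|H_k(\sigma)|\le\max(E_k(\sigma),D_k)\le2^nk^{-2}$. Since $\sum_{k>K}k^{-2}\le1/K$, the tail in \eqref{eq:tail} is at most $2^n/K(n)$, which equals $2^{-n-1}$ for $K(n)=2^{2n+1}\ge2$. The martingale of Proposition~\ref{prop:trunc} is computable in time polynomial in $n+2^{2n+1}$, that is, in time $2^{O(n)}$, so it does not succeed on the expansion of $y$. As $h$ was arbitrary, Lemma~\ref{lem:red} completes the proof.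
\end{proof}

\begin{remark}
In Proposition~\ref{prop:trunc} the integer $h$ adds only a constant to the bit length of $w$, so the degree of the polynomial time bound depends on the time bound for $(a_j)$ but not on $h$. Thus for each fixed sequence there is one $c$ such that randomness against time $O(2^{c|\sigma|})$ suffices in Theorem~\ref{thm:B}. Theorem~\ref{thm:A} reverses the order of the quantifiers: there $c$ is given first, and the time bound for $(a_i)$ depends on it.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Take $k_0=\max(2,J)$ and fix $h\ge1$. Here \eqref{eq:sep} gives an approximate form of Example~\ref{ex:pow}. Let $k\ge k_0$. For distinct $i,j\ge k$ the larger index is at least $k\ge J$, so \eqref{eq:sep} gives $|h(a_i-a_j)|\ge2^{k^\varepsilon}$. Let $d=\lceil1/\varepsilon\rceil$, so that $k^{1/d}\le k^\varepsilon$. By \eqref{eq:A}, each of the at most $k^4$ terms in \eqref{eq:H} has modulus at most $2^{n-k^\varepsilon}$, and therefore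
\[
|H_k(\sigma)|\le2^{n-k^{1/d}}\qquad(|\sigma|=n).
\]
The series $\sum_{k\ge1}2^{-k^{1/d}/2}$ converges: the terms with $\ell^d\le k<(\ell+1)^d$ contribute at most $(\ell+1)^d2^{-\ell/2}$. Choose $\kappa\in\mathbb N$ such that the sum is at most $2^\kappa$. For $k>K$ we have $2^{-k^{1/d}}\le2^{-K^{1/d}/2}\,2^{-k^{1/d}/2}$, so for $K\ge k_0$
\[
\sum_{k>K}|H_k(\sigma)|\le2^{\,n+\kappa-K^{1/d}/2}.
\]
Let $K(n)=\max\bigl(k_0,(4n+2+2\kappa)^d\bigr)$. Then $K(n)^{1/d}/2\ge2n+1+\kappa$, and the right side is at most $2^{-n-1}$. This $K$ is polynomial in $n$, so the martingale of Proposition~\ref{prop:trunc} is polynomial time computable and does not succeed on the expansion of a polynomially random $y$. Lemma~\ref{lem:red} gives uniform distribution.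

Now let $a_j>0$ and $a_{j+1}\ge\theta a_j$ with $\theta>1$. The sequence is strictly increasing, and for $i>j$
\[
a_i-a_j\ge a_i-a_{i-1}\ge a_i(1-\theta^{-1})\ge\theta^ia_0(1-\theta^{-1}).
\]
The right side exceeds $2^{\sqrt i}$ for large $i$, so \eqref{eq:sep} holds with $\varepsilon=\frac12$ and a suitable $J$.
\end{proof}

\section{Optimality of the separation condition}\label{sec:opt}

\subsection{Gaps of size $2^{g(i)}$ with $g(i)=i^{o(1)}$}

To steer a sequence whose gaps are about $2^{g(i)}$, Lemma~\ref{lem:steer} must read about $f(i)=g(i)+\lceil\log_2(i+1)\rceil$ bits of $y$ in time polynomial in $i$. So $Z{\upharpoonright}n$ has to be computable in time polynomial in the least $i$ with $f(i)\ge n$, while $Z$ defeats all polynomial time martingales. Lemma~\ref{lem:diag} achieves both as soon as this inverse function of $f$ outgrows every polynomial, and that is what the hypothesis $g(i)=i^{o(1)}$ provides. For $g(i)\ge i^\varepsilon$ the inverse is at most $\lceil n^{1/\varepsilon}\rceil$ for $n\ge1$, and the construction breaks down, as it must by Theorem~\ref{thm:C}.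

\begin{proof}[Proof of Theorem~\ref{thm:D}\,(i)]
The function $f(i)=g(i)+\lceil\log_2(i+1)\rceil$ is nondecreasing and unbounded. For each $\delta>0$ both summands are at most $i^{\delta/2}$ for large $i$, so $f(i)\le2i^{\delta/2}<i^\delta$ for large $i$. Let
\[
\mu(n)=\min\{i\ge1:f(i)\ge n\},\qquad t(n)=n+\mu(n).
\]
Then $t$ is nondecreasing and $t(n)\ge n$. We compute $t(n)$ by evaluating $f(1),f(2),\dots,f(\mu(n))$, each in time polynomial in its argument, which is at most $t(n)$. So Lemma~\ref{lem:diag} applies to $t$; let $Z$ be the resulting sequence and $y=0.Z$.

\emph{The real $y$ is polynomially random.} Given an integer $d\ge1$, choose $i_d\ge1$ with $f(i)<i^{1/d}$ for $i\ge i_d$. If $n>\max_{i<i_d}f(i)$, then $\mu(n)\ge i_d$, so $n\le f(\mu(n))<\mu(n)^{1/d}$ and $t(n)>n^d$. A polynomial time martingale uses at most $n^d$ steps on inputs of length $n$ or $n+1$, for some $d$ and all large $n$, so it satisfies the time condition of Lemma~\ref{lem:diag} and does not succeed on $Z$. By Lemma~\ref{lem:irr}, $y$ is irrational with expansion $Z$.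

\emph{The hypothesis of Lemma~\ref{lem:steer} holds.} The point is that the additive constant $q$ costs only a constant factor in $i$, thanks to the logarithm in $f$. Let $q\ge0$, $n'=f(i)+q$ and $i'=2^q(i+1)$. Since $i'\ge i$ and $g$ is nondecreasing,
\[
f(i')\ge g(i)+\lceil\log_2(2^q(i+1))\rceil=g(i)+q+\lceil\log_2(i+1)\rceil=n' .
\]
Hence $\mu(n')\le i'$ and $t(n')\le n'+2^q(i+1)$. This is bounded by a polynomial in $i$, because $1^{g(i)}$ is written in polynomial time. So $1^i\mapsto Z{\upharpoonright}(f(i)+q)$ is polynomial time computable.

Lemma~\ref{lem:steer} with $m=1$ now gives a polynomial time computable sequence with $\operatorname{frac}(a_iy)<\frac12$ and $a_i-a_{i-1}\ge2^{g(i)}\ge1$. It is strictly increasing, so $a_i-a_j\ge a_i-a_{i-1}\ge2^{g(i)}$ for $i>j$.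
\end{proof}

\subsection{Fast growth without separation}

Adding the same integer $B$ to all terms in a block of indices rotates the corresponding points by the same angle $By$. The points stay clustered, although we no longer know where the cluster is. So we cut the sequence of Theorem~\ref{thm:A} into blocks, each as long as all that precedes it, and shift the blocks by rapidly growing amounts.

\begin{proof}[Proof of Theorem~\ref{thm:D}\,(ii)]
Take $y$ and a sequence $(a'_j)$ from Theorem~\ref{thm:A} with $c=1$ and $m=3$. Then $y$ is polynomially random, $\operatorname{frac}(a'_jy)<\frac18$ for all $j$, and bounded gaps give $0\le a'_j\le C(j+1)$ for some constant $C$. Let $B_k=2^{2^{k+2}}$, and choose $k_0$ such that $B_k+C2^{k+1}<B_{k+1}$ for all $k\ge k_0$; this is possible since $B_{k+1}=B_k^2$. Define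
\[
a_j=\begin{cases}j&\text{if }j<2^{k_0},\\ B_k+a'_j&\text{if }2^k\le j<2^{k+1},\ k\ge k_0.\end{cases}
\]
The sequence is strictly increasing on the initial part and within each block. The last initial term $2^{k_0}-1$ is less than $B_{k_0}$, and the last term of block $k$ is at most $B_k+C2^{k+1}<B_{k+1}$, so it is strictly increasing throughout. For $j$ in block $k$, the integer $B_k$ has $2^{k+2}+1\le4j+1$ bits, so the sequence is polynomial time computable, and $a_j\ge B_k>2^j$ because $j<2^{k+1}$.

Let $P_\nu=[\frac\nu8,\frac{\nu+1}8]$ for $0\le\nu<8$, with indices read modulo $8$. Fix $k\ge k_0$, let $\gamma=\operatorname{frac}(B_ky)$ and $\nu=\lfloor8\gamma\rfloor$. For $j$ in block $k$ the real $a_jy$ is congruent modulo $1$ to $\gamma+\operatorname{frac}(a'_jy)\in[\frac\nu8,\frac{\nu+2}8)$, so $\operatorname{frac}(a_jy)\in P_\nu\cup P_{\nu+1}$. Block $k$ has $2^k$ indices. Hence for every $k\ge k_0$ one of the eight sets $P_\nu\cup P_{\nu+1}$ contains at least half of the first $2^{k+1}$ terms of $(\operatorname{frac}(a_jy))$. If the sequence were uniformly distributed, the proportion of the first $2^{k+1}$ terms in each $P_\nu$ would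 tend to $\frac18$, and for large $k$ each of the eight sets would contain a proportion at most $\frac14+o(1)<\frac12$. This is a contradiction.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Nies} Andre Nies, \emph{Logic Blog 2014}, arXiv:1504.08163 (2015).

\end{thebibliography}
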